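# Finite joins and finite sums of conjugate projections: $C^*$-irreducibility for inclusions of II$_1$ factors

## The guess that joins and sums agree, on small inclusions

Let $\mathcal N\subseteq\mathcal M$ be von Neumann factors with common unit, and let $p\in\mathcal M$ be a non-zero projection. Conjugate $p$ by finitely many unitaries of the smaller factor. There are two ways to say that the conjugates fill up the unit: their sum dominates $1$, or their join (supremum in the projection lattice) equals $1$. We write $U(\mathcal N)$ for the unitary group of $\mathcal N$ and consider these conditions.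

**Condition (I).** For every non-zero projection $p\in\mathcal M$ there are $u_1,\dots,u_n\in U(\mathcal N)$ with $\sum_{j} u_j^*pu_j\ge 1$.

**Condition (J).** For every non-zero projection $p\in\mathcal M$ there are $u_1,\dots,u_n\in U(\mathcal N)$ with $\bigvee_{j} u_j^*pu_j=1$.

Condition (I) matters because of the following notion.

**Definition.** A unital inclusion $\mathcal B\subseteq\mathcal A$ of $C^*$-algebras is *$C^*$-irreducible* if every intermediate $C^*$-algebra $\mathcal B\subseteq\mathcal D\subseteq\mathcal A$ is simple.

In particular $\mathcal A$ and $\mathcal B$ must be simple. For example, $\mathbb C\subseteq M_2(\mathbb C)$ is not $C^*$-irreducible, since the diagonal matrices lie in between and are not simple. The inclusion $M_2(\mathbb C)\subseteq M_2(\mathbb C)$ is $C^*$-irreducible.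

The question comes from Mikael Rørdam, "Irreducible inclusions of simple C$^*$-algebras", arXiv:2105.11899 (2021), and we take the following two facts as known.

**Fact (a).** An inclusion $\mathcal N\subseteq\mathcal M$ of factors is $C^*$-irreducible if and only if (I) holds.

**Fact (b).** $\sum_j u_j^*pu_j\ge1$ implies $\bigvee_j u_j^*pu_j=1$, while $\bigvee_j u_j^*pu_j=1$ does not in general even imply that $\sum_j u_j^*pu_j$ is invertible.

The first half of (b) is immediate: a vector $\xi$ orthogonal to the join satisfies $0=\langle \sum_j u_j^*pu_j\xi,\xi\rangle\ge\|\xi\|^2$. So (I) implies (J), and the question is whether (J) implies (I). In other words: is $C^*$-irreducibility characterized by finite joins?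

The natural first guess is yes. The second half of (b) concerns one fixed choice of unitaries, while (J) concerns all projections $p$ and lets us choose the unitaries afresh. Note also that in (I) we may ask only for invertibility:
$$\textstyle\sum_j u_j^*pu_j\ge c1 \text{ with } c>0\quad\Longrightarrow\quad\text{repeating each } u_j \ \lceil 1/c\rceil\text{ times gives a sum}\ge1. \tag{1}$$

Let us test the guess.

**Matrices.** Let $\mathcal N\subseteq\mathcal M=M_m(\mathbb C)$. The kernel of $T=\sum_j u_j^*pu_j$ is the intersection of the kernels of the summands, that is, the orthogonal complement of the join. In finite dimension, trivial kernel means invertible. So join $1$ and invertible sum are the same thing, and by (1) the conditions (I) and (J) agree.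

**A non-trivial relative commutant.** If $p\in\mathcal N'\cap\mathcal M$ is a projection with $p\ne0,1$, then $u^*pu=p$ for all $u\in U(\mathcal N)$. The join is $p$ and the sum is $np$, so both conditions fail. Hence each of (I), (J) forces $\mathcal N'\cap\mathcal M=\mathbb C$. An example is $\mathcal N\otimes1\subseteq\mathcal N\otimes M_k(\mathbb C)$ with $k\ge2$.

**The trivial inclusion.** Let $\mathcal N=\mathcal M$ be a II$_1$ factor with trace $\tau$. Choose $k$ with $1/k\le\tau(p)$, a projection $p_0\le p$ with $\tau(p_0)=1/k$, and a decomposition $1=\sum_{j=1}^k p_j$ into projections of trace $1/k$. Projections of equal trace in a II$_1$ factor are unitarily equivalent, so $p_j=u_j^*p_0u_j$, and $\sum_j u_j^*pu_j\ge\sum_j p_j=1$. Both conditions hold.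

The choice of unitaries matters even here. Write $\mathcal M=M_2(\mathcal P)$ for a II$_1$ factor $\mathcal P$, and let $a=a^*\in\mathcal P$ have spectral distribution uniform on $[0,\pi/2]$. Let $p$ be the projection $e_{11}$ and let $q$ be its conjugate under rotation by the angle $a$:
$$q=\begin{pmatrix}\cos^2a&\cos a\sin a\\ \cos a\sin a&\sin^2a\end{pmatrix}.$$
Two lines in $\mathbb C^2$ at angle $\theta$ have projections whose sum has eigenvalues $1\pm\cos\theta$. So $p+q$ has trivial kernel (the angle $0$ has measure zero) and $p\vee q=1$, but $p+q$ is not invertible, since $0$ lies in the spectrum of $a$. This is the phenomenon in (b). Conjugating $p$ by the flip instead gives $e_{11}+e_{22}=1$, so a better unitary repairs it.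

**An inclusion of index two.** Let $\mathcal N=\overline{\bigotimes}_{j\ge1}(M_2(\mathbb C),\mathrm{tr})$, let $d=\mathrm{diag}(1,-1)$, and let $\sigma=\bigotimes_j\mathrm{Ad}\,d$, an automorphism of period two. It is outer. Indeed, write $d_j$ for $d$ at site $j$ and suppose $\sigma=\mathrm{Ad}\,w$. Then $w=d_1\cdots d_kw_k$ with $w_k$ commuting with the first $k$ sites, so $w_k$ lies in the tensor product of the remaining sites. For $x$ in the first $k-1$ sites, $\tau(wx)=\tau(d_1\cdots d_{k-1}x)\,\mathrm{tr}(d)\,\tau(w_k)=0$. As $k$ is arbitrary, $w$ is orthogonal in $L^2$ to a dense subspace, so $w=0$, a contradiction. Let $\mathcal M=\mathcal N\rtimes_\sigma\mathbb Z/2$, generated by $\mathcal N$ and a self-adjoint unitary $v$ with $vyv=\sigma(y)$, and test $p=\frac12(1+v)$. For $u\in U(\mathcal N)$ we have $u^*vu=u^*\sigma(u)v$. Take for $u$ the flip matrix at the first site. Then $\sigma(u)=-u$, so $u^*pu=\frac12(1-v)$ and $p+u^*pu=1$. This checks one projection only, but again join and sum agree.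

So the guess survives. Now try to prove it. Assume (J), take $p\neq 0$ and unitaries with join $1$, and set $T=\sum_ju_j^*pu_j$. Then $T\ge0$ has trivial kernel, so the spectral projections $s_\delta=1_{[0,\delta)}(T)$ satisfy $\tau(s_\delta)\to0$ as $\delta\to0$, and $T\ge\delta(1-s_\delta)$. It remains to take care of $s_\delta$, a projection of tiny trace, with further unitaries. In the case $\mathcal N=\mathcal M$ we could steer a conjugate of a piece of $p$ onto $s_\delta$; in general the unitaries of $\mathcal N$ cannot steer projections of $\mathcal M$ to prescribed places. If we simply add more conjugates, we get a new sum $T'$ and new spectral projections near $0$, again of small trace and again possibly non-zero. This is where the argument stops. The join is controlled by the trace, while invertibility asks that $s_\delta$ *vanish* for some $\delta$, and small trace says nothing about that.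

## Relative commutant against index: the statements

The obstacle is real, and the answer is no. The two conditions differ already for inclusions of II$_1$ factors, and for these, with $\mathcal N$ separable, one can say exactly when. The three results use two further notions, the index $[\mathcal M:\mathcal N]$ and the crossed product; we recall them where they are used.

**Theorem A.** Let $\mathcal N\subseteq\mathcal M$ be II$_1$ factors. Then (J) holds if and only if $\mathcal N'\cap\mathcal M=\mathbb C$. In that case, for a projection $p\ne0$ one can take $n=\lceil1/\tau(p)\rceil$ unitaries, and no smaller $n$ is possible.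

**Theorem B (counterexample).** Let $\mathcal N$ be a II$_1$ factor with separable predual, $\alpha\in\mathrm{Aut}(\mathcal N)$ with $\alpha^n$ outer for all $n\neq0$, and $\mathcal M=\mathcal N\rtimes_\alpha\mathbb Z$. Then (J) holds, but $\mathcal N\subseteq\mathcal M$ is not $C^*$-irreducible. There is a projection $q\in\mathcal M$ with $\tau(q)\ge\frac12$ such that $q\vee u^*qu=1$ for some $u\in U(\mathcal N)$, but no finite sum $\sum u_j^*qu_j$ with $u_j\in U(\mathcal N)$ is invertible.

**Theorem C (classification).** Let $\mathcal N\subseteq\mathcal M$ be II$_1$ factors. If $\mathcal N'\cap\mathcal M=\mathbb C$ and $[\mathcal M:\mathcal N]<\infty$, the inclusion is $C^*$-irreducible. If $\mathcal N$ has separable predual, the converse holds. Hence, for $\mathcal N$ with separable predual, (J) holds without $C^*$-irreducibility exactly when $\mathcal N'\cap\mathcal M=\mathbb C$ and $[\mathcal M:\mathcal N]=\infty$.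

Theorem A needs no separability. The converse half of Theorem C is proved only for $\mathcal N$ with separable predual. Nothing is claimed about which inclusions of type III factors satisfy (I) or (J); the negative answer does not depend on this.

From now on $\mathcal N\subseteq\mathcal M$ are II$_1$ factors with common unit. Let $\tau$ be the trace of $\mathcal M$ (its restriction is the trace of $\mathcal N$), $\|x\|_2=\tau(x^*x)^{1/2}$, and $E:\mathcal M\to\mathcal N$ the trace-preserving normal conditional expectation. Recall that $\tau(e\vee f)+\tau(e\wedge f)=\tau(e)+\tau(f)$ for projections, so $\tau$ is subadditive on joins, and by normality on countable joins too.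

Let $l(x)$ and $r(x)$ be the left and right support projections of $x\in\mathcal M$: the smallest projections with $l(x)x=x$ and $xr(x)=x$. By polar decomposition they are equivalent, so we may define the rank
$$\mathrm{rk}(x)=\tau(l(x))=\tau(r(x)).$$
In $M_m(\mathbb C)$ with normalized trace this would be the usual rank divided by $m$. We have $\mathrm{rk}(x)=\mathrm{rk}(x^*)$. Since $l(xb)\le l(x)$ and $r(ax)\le r(x)$, we have $\mathrm{rk}(axb)\le\mathrm{rk}(x)$, with equality when $a$ and $b$ are invertible.

One observation will be used repeatedly. Suppose $\mathcal N'\cap\mathcal M=\mathbb C$ and $e\in\mathcal M$ is a non-zero projection. The join of all $vev^*$, $v\in U(\mathcal N)$, is unchanged under conjugation by $U(\mathcal N)$, which spans $\mathcal N$; so it is a non-zero projection in $\mathcal N'\cap\mathcal M$. Hence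
$$\bigvee_{v\in U(\mathcal N)}vev^*=1. \tag{2}$$

## How a one-parameter group in $\mathcal N$ raises a rank

Theorem A asks for a *finite* join. By (2) and normality, finite joins of conjugates of $p$ have trace as close to $1$ as we like; but closeness to $1$ is not enough, as we need exactly $1$. So we ask for an exact statement: given a projection $f$ already covered, can one further conjugate $u^*pu$ add as much trace as possible, namely $\min\{\tau(p),1-\tau(f)\}$?

Translate this into ranks. For projections $f,s$ we have
$$f\vee s-f=l((1-f)s). \tag{3}$$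
Indeed the range of $f\vee s$ is the closure of $f\mathcal H+s\mathcal H$; applying $1-f$, the range of $f\vee s-f$ is the closure of $(1-f)s\mathcal H$. With $g=1-f$ and $s=u^*pu$ this gives
$$\tau(f\vee u^*pu)=\tau(f)+\mathrm{rk}(gu^*pu)=\tau(f)+\mathrm{rk}(gu^*p)=\tau(f)+\mathrm{rk}(pug). \tag{4}$$
So we want $u\in U(\mathcal N)$ for which $\mathrm{rk}(pug)$ takes its largest conceivable value $\min(\tau(p),\tau(g))$. The plan is: the rank cannot drop suddenly (Lemma 1); if it is not maximal, then it jumps up by a fixed amount under arbitrarily small perturbations (Lemma 2); and a Baire category argument turns these two facts into an exact maximum.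

**Lemma 1.** If $x_n,x\in\mathcal M$ and $x_n\to x$ in $\|\cdot\|_2$, then $\liminf\mathrm{rk}(x_n)\ge\mathrm{rk}(x)$.

*Proof.* The idea is to pass to a limit of the complements $q_n=1-l(x_n)$. Choose a subsequence along which $\tau(q_n)$ tends to the original $\limsup_n\tau(q_n)$, and then a subnet with $q_n\to y$ $\sigma$-weakly, where $0\le y\le1$; this is possible because the unit ball is $\sigma$-weakly compact. Then $\tau(y)=\lim\tau(q_n)$ by normality. Since $q_nx_n=0$,
$$\|q_nx\|_2=\|q_n(x-x_n)\|_2\le\|x-x_n\|_2\to0 .$$
So for each $b\in\mathcal M$, $\tau(yxb)=\lim\tau(q_nxb)=0$, and therefore $yx=0$. Then $y\,l(x)=0$, so $y=(1-l(x))y(1-l(x))\le1-l(x)$ and $\tau(y)\le1-\mathrm{rk}(x)$. Thus $\limsup(1-\mathrm{rk}(x_n))\le1-\mathrm{rk}(x)$. $\square$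

The rank is not continuous: $\frac1n1\to0$, while the ranks are $1$ and $0$.

**Lemma 2.** Let $\mathcal N'\cap\mathcal M=\mathbb C$ and let $p,g\in\mathcal M$ be projections with $\mathrm{rk}(pg)<\min(\tau(p),\tau(g))$. Then there are $h=h^*\in\mathcal N$ and $\kappa>0$ such that the unitaries $w_t=e^{ith}\in U(\mathcal N)$ satisfy
$$\liminf_{t\to0^+}\mathrm{rk}(pw_tg)\ge\mathrm{rk}(pg)+\kappa .$$

As a model, replace both algebras by $M_2(\mathbb C)$ and take $p=e_{11}$, $g=e_{22}$, with $h$ the flip. Then $pg=0$ and $pw_tg=i\sin t\,e_{12}$: the rank jumps from $0$ to $\frac12$ as soon as $t>0$ is small. In general $pg\ne0$, and one must see the new rank *next to* the old rank. If $pg$ were invertible between its supports, a Schur complement would do this. It need not be, because its singular values may accumulate at $0$. The remedy is to cut them off at $\delta$ and let $\delta\to0$ at the very end.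

*Proof.* **Step 1: the unused parts of $p$ and $g$.** We isolate the room left for more rank. Put
$$e=g-r(pg),\qquad e'=p-l(pg).$$
Since $r(pg)\le g$ and $l(pg)\le p$, these are projections, and they are non-zero because $\mathrm{rk}(pg)$ is smaller than $\tau(g)$ and $\tau(p)$. Moreover $pe=pge=pg-pg\,r(pg)=0$ and $e'g=e'pg=pg-l(pg)pg=0$. In particular $e'e=e'ge=0$.

**Step 2: a direction $h$ in $\mathcal N$ connecting them.** We claim that $e'he\neq0$ for some $h=h^*\in\mathcal N$. Otherwise, by linearity, $e've=0$ for all $v\in U(\mathcal N)$. So $e'\perp vev^*$ for all such $v$, and by (2) $e'\perp1$, a contradiction. Fix $h$ and put $\kappa=\mathrm{rk}(e'he)>0$, $w_t=e^{ith}$.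

**Step 3: cutting off small singular values.** We want a large part of $pg$ that is invertible between its supports. For $\delta>0$ put
$$r_\delta=1_{[\delta,\infty)}(|pg|)\le r(pg)\le g,\qquad l_\delta=1_{[\delta,\infty)}(|(pg)^*|)\le l(pg)\le p.$$
Then $r_\delta\perp e$ and $l_\delta\perp e'$. Let $pg=w|pg|$ be the polar decomposition. Then $|(pg)^*|=w|pg|w^*$ and $l_\delta=wr_\delta w^*$, so
$$l_\delta r_\delta=l_\delta(pg)r_\delta=w\,r_\delta|pg|r_\delta .$$
On $r_\delta$ the operator $|pg|$ is at least $\delta$. So $A=l_\delta r_\delta$ has a two-sided inverse $A^{-1}\in r_\delta\mathcal Ml_\delta$, meaning $A^{-1}A=r_\delta$ and $AA^{-1}=l_\delta$, of norm at most $1/\delta$. (If $r_\delta=0$, everything here is $0$.) Finally $l_\delta e=l_\delta pe=0$ and $e'r_\delta=e'gr_\delta=0$.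

**Step 4: a two-by-two block.** We bound the rank of $pw_tg$ below by that of a compression with four blocks. Let
$$Y=(l_\delta+e')w_t(r_\delta+e)=Y_{11}+Y_{12}+Y_{21}+Y_{22},$$
$$Y_{11}=l_\delta w_tr_\delta,\quad Y_{12}=l_\delta w_te,\quad Y_{21}=e'w_tr_\delta,\quad Y_{22}=e'w_te .$$
Since $l_\delta+e'\le p$ and $r_\delta+e\le g$ are projections, $Y=(l_\delta+e')\,pw_tg\,(r_\delta+e)$ and $\mathrm{rk}(pw_tg)\ge\mathrm{rk}(Y)$.

**Step 5: sizes of the blocks.** Fix $\delta$ and let $t\to0^+$; all estimates are in norm, with constants that may depend on $\delta$. From $w_t=1+ith+O(t^2)$ and $l_\delta e=0$, $e'r_\delta=0$, $e'e=0$ we get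
$$Y_{12}=O(t),\qquad Y_{21}=O(t),\qquad Y_{22}=it\,e'he+O(t^2).$$
Further $\|Y_{11}-A\|\le\|w_t-1\|$. For $t$ so small that $\|w_t-1\|\le\delta/2$, the element $A^{-1}Y_{11}=r_\delta+A^{-1}(Y_{11}-A)$ is within $\frac12$ of the unit $r_\delta$ of $r_\delta\mathcal Mr_\delta$, so it is invertible there with inverse of norm at most $2$. Hence $Z=(A^{-1}Y_{11})^{-1}A^{-1}\in r_\delta\mathcal Ml_\delta$ satisfies $ZY_{11}=r_\delta$ and $\|Z\|\le2/\delta$. In the same way $Y_{11}A^{-1}$ is invertible in $l_\delta\mathcal Ml_\delta$, so $Y_{11}$ has a right inverse $Z'\in r_\delta\mathcal Ml_\delta$ with $Y_{11}Z'=l_\delta$; then $Z=ZY_{11}Z'=Z'$. Thus $Y_{11}Z=l_\delta$ as well.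

**Step 6: the Schur complement.** We remove the off-diagonal blocks without changing the rank. Put
$$S=Y_{22}-Y_{21}ZY_{12}\in e'\mathcal Me,\qquad\text{so that}\qquad S=it\,e'he+O(t^2).$$
Because $l_\delta e'=0$ we have $(Y_{21}Z)^2=0$ and $ZS=0$. Because $er_\delta=0$ we have $(ZY_{12})^2=0$ and $SZ=0$. So $1+Y_{21}Z$ and $1+ZY_{12}$ are invertible, with inverses $1-Y_{21}Z$ and $1-ZY_{12}$. Using $Y_{21}ZY_{11}=Y_{21}r_\delta=Y_{21}$ and $Y_{11}ZY_{12}=l_\delta Y_{12}=Y_{12}$,
$$\begin{aligned}(1+Y_{21}Z)(Y_{11}+S)(1+ZY_{12})&=(Y_{11}+S+Y_{21})(1+ZY_{12})\\&=Y_{11}+S+Y_{21}+Y_{12}+Y_{21}ZY_{12}=Y.\end{aligned}$$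
Hence $\mathrm{rk}(Y)=\mathrm{rk}(Y_{11}+S)$. The left supports of $Y_{11}$ and $S$ lie under the orthogonal projections $l_\delta$ and $e'$, so $(Y_{11}+S)^*(Y_{11}+S)=Y_{11}^*Y_{11}+S^*S$. The two terms have supports $r_\delta$ and $r(S)\le e$, which are orthogonal. So
$$\mathrm{rk}(Y)=\mathrm{rk}(Y_{11})+\mathrm{rk}(S)=\tau(r_\delta)+\mathrm{rk}(S).$$

**Step 7: limits in the right order.** As $t\to0^+$, $S/(it)\to e'he$ in norm, hence in $\|\cdot\|_2$, and $\mathrm{rk}(S)=\mathrm{rk}(S/(it))$. Lemma 1 gives $\liminf_{t\to0^+}\mathrm{rk}(S)\ge\kappa$, so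
$$\liminf_{t\to0^+}\mathrm{rk}(pw_tg)\ge\tau(r_\delta)+\kappa\qquad\text{for every }\delta>0 .$$
The left side does not depend on $\delta$. As $\delta\to0$, $\tau(r_\delta)\to\tau(r(pg))=\mathrm{rk}(pg)$. $\square$

## Points of continuity of the rank, and the proof of Theorem A

How do we get an exact maximum from Lemma 2? Taking a unitary that maximizes the rank is not available: $U(\mathcal N)$ is not compact, and a lower semicontinuous function need not attain its supremum. Iterating Lemma 2 does not obviously finish either, since the gains $\kappa$ may shrink from step to step. But Lemma 2 says that at every non-maximal $u$ the rank function is *discontinuous*. A lower semicontinuous function on a complete metric space has points of continuity.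

Recall that a subset of a complete metric space is *residual* if it contains a countable intersection of dense open sets; by Baire's theorem it is then dense. For example, the irrational numbers are residual in $\mathbb R$.

**Proposition 3.** Let $\mathcal N'\cap\mathcal M=\mathbb C$ and let $p,f\in\mathcal M$ be projections. Then there is $u\in U(\mathcal N)$ with
$$\tau(f\vee u^*pu)=\min\{1,\tau(f)+\tau(p)\}.$$
In fact this holds for a $\|\cdot\|_2$-residual set of $u\in U(\mathcal N)$.

*Proof.* **Step 1: reformulation.** Put $g=1-f$ and $\rho(u)=\mathrm{rk}(pug)$ for $u\in U(\mathcal N)$. By (4) the claim is $\rho(u)=\min(\tau(p),\tau(g))$, and $\rho(u)\le\min(\tau(p),\tau(g))$ always holds.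

**Step 2: Baire's theorem applies to $U(\mathcal N)$.** We check that $(U(\mathcal N),\|\cdot\|_2)$ is complete. The operator-norm unit ball of $\mathcal N$ is $\|\cdot\|_2$-complete, so a Cauchy sequence $(u_n)$ has a limit $x$ in it. Since $\|y\|_2=\|y^*\|_2$, also $u_n^*\to x^*$. Now
$$\|u_nu_n^*-xx^*\|_2\le\|(u_n-x)u_n^*\|_2+\|x(u_n^*-x^*)\|_2\to0,$$
so $xx^*=1$, and likewise $x^*x=1$.

**Step 3: $\rho$ has many continuity points.** Since $\|p(u-u')g\|_2\le\|u-u'\|_2$, Lemma 1 shows that $\rho$ is lower semicontinuous, so each set $\{\rho\le c\}$ is closed. Suppose $u$ lies in none of the boundaries $\partial\{\rho\le c\}$, $c\in\mathbb Q$. For each rational $c>\rho(u)$, $u$ lies in $\{\rho\le c\}$ and so in its interior; hence $\rho\le c$ near $u$. So $\rho$ is also upper semicontinuous at $u$. The boundary of a closed set is closed and nowhere dense. So the set of continuity points contains the complement of countably many closed nowhere dense sets, that is, it is residual. In particular it is not empty.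

**Step 4: at a continuity point the rank is maximal.** Let $u$ be a continuity point and suppose $\rho(u)<\min(\tau(p),\tau(g))$. Apply Lemma 2 to the projections $u^*pu$ and $g$; its hypothesis holds since $\mathrm{rk}(u^*pug)=\rho(u)$ and $\tau(u^*pu)=\tau(p)$. We get $w_t\in U(\mathcal N)$ with $w_t\to1$ in norm and
$$\liminf_{t\to0^+}\rho(uw_t)=\liminf_{t\to0^+}\mathrm{rk}(u^*pu\,w_tg)\ge\rho(u)+\kappa ,$$
while $uw_t\to u$. This contradicts continuity at $u$. $\square$

*Proof of Theorem A.* Let $\mathcal N'\cap\mathcal M=\mathbb C$, $p\neq0$ and $n=\lceil1/\tau(p)\rceil$. Put $u_1=1$. Given $u_1,\dots,u_k$, put $f_k=\bigvee_{j\le k}u_j^*pu_j$ and use Proposition 3 with $f=f_k$ to choose $u_{k+1}\in U(\mathcal N)$ with $\tau(f_{k+1})=\min\{1,\tau(f_k)+\tau(p)\}$. By induction $\tau(f_k)=\min\{1,k\tau(p)\}$. So $\tau(f_n)=1$, and $f_n=1$ because $\tau$ is faithful. Fewer unitaries never suffice: $\tau(\bigvee_{j\le m}u_j^*pu_j)\le m\tau(p)$, so join $1$ forces $m\ge1/\tau(p)$.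

Conversely, let (J) hold and let $p\in\mathcal N'\cap\mathcal M$ be a non-zero projection. Then $u_j^*pu_j=p$ for all $j$, so $p=1$. A von Neumann algebra whose only projections are $0$ and $1$ is $\mathbb C$. $\square$

So (J) is only the condition $\mathcal N'\cap\mathcal M=\mathbb C$. It remains to compare this with (I).

## States that vanish on a unitary orbit

Our failed proof of the guess lost control on projections of small trace. States make this visible. They also settle, in one stroke, what a counterexample must look like.

Recall Dixmier's averaging theorem for a finite factor: for $y\in\mathcal N$, the norm-closed convex hull of $\{wyw^*:w\in U(\mathcal N)\}$ contains $\tau(y)1$.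

**Lemma 4.** Let $p\in\mathcal M$ be a non-zero projection for which no finite sum $\sum u_j^*pu_j$ with $u_j\in U(\mathcal N)$ is $\ge1$. Then there is a state $\psi$ on $\mathcal M$ with $\psi|_{\mathcal N}=\tau|_{\mathcal N}$ and $\psi(u^*pu)=0$ for all $u\in U(\mathcal N)$.

*Proof.* **Step 1: a state that vanishes on the orbit.** For a finite set $F\subset U(\mathcal N)$ put $T_F=\sum_{u\in F}u^*pu\ge0$. By (1), $T_F$ is not invertible. So $0$ is in its spectrum, evaluation at $0$ is a state on $C^*(1,T_F)$, and it extends to a state $\varphi_F$ on $\mathcal M$ with $\varphi_F(T_F)=0$. Hence $\varphi_F(u^*pu)=0$ for $u\in F$. Let $\varphi$ be a weak$^*$ cluster point of the net $(\varphi_F)$, indexed by the finite sets $F$ ordered by inclusion. Then $\varphi(u^*pu)=0$ for all $u\in U(\mathcal N)$.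

**Step 2: averaging several elements at once.** We need: for $y_1,\dots,y_m\in\mathcal N$ and $\varepsilon>0$ there is a convex combination $\beta$ of maps $\mathrm{Ad}\,w:x\mapsto wxw^*$, $w\in U(\mathcal N)$, with $\|\beta(y_i)-\tau(y_i)1\|<\varepsilon$ for all $i$. Dixmier's theorem gives $\beta_1$ that works for $y_1$. Apply the theorem to $\beta_1(y_2)$, whose trace is $\tau(y_2)$, to get $\beta_2$ such that $\beta_2\beta_1$ works for $y_2$. Since $\beta_2$ is unital and contractive, $\beta_2\beta_1$ still works for $y_1$. Continue; products of such convex combinations are again of this form.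

**Step 3: making the restriction equal to $\tau$.** For a finite set $G\subset\mathcal N$ and $\varepsilon>0$ let $\beta_{G,\varepsilon}$ be as in Step 2. Let $\psi$ be a weak$^*$ cluster point of $(\varphi\circ\beta_{G,\varepsilon})$, as $G$ grows and $\varepsilon$ decreases. Since $|\varphi(\beta_{G,\varepsilon}(y))-\tau(y)|<\varepsilon$ for $y\in G$, we get $\psi|_{\mathcal N}=\tau$. And $\varphi(w\,u^*pu\,w^*)=\varphi((uw^*)^*p(uw^*))=0$, so $\varphi\circ\beta_{G,\varepsilon}$ vanishes on each $u^*pu$, and so does $\psi$. $\square$

When $\mathcal N'\cap\mathcal M=\mathbb C$, no *normal* state $\psi$ can vanish on all $u^*pu$, $u\in U(\mathcal N)$, for a projection $p\ne0$. Indeed, if $s$ is the support projection of $\psi$, then $\psi(u^*pu)=0$ means $pus=0$, so $s\perp u^*pu$ for all $u$, and (2) gives $s=0$. Thus a counterexample to the guess needs a state that restricts to $\tau$ on $\mathcal N$ but is not normal on $\mathcal M$. For instance, it suffices to have one that has value $1$ on projections $Q_l$ with $\tau(Q_l)\to0$. The next lemma shows that, for separable $\mathcal N$,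 such a state is also sufficient.

The first candidate is $q_0=1-Q_l$, on which the state vanishes. But we need it to vanish on all conjugates $u^*q_0u$, and this can fail. We shall see such a failure after the proof of Theorem B. What works is to remove from $1$ not one $Q_l$ but conjugates of infinitely many, with rapidly decreasing traces, along a dense sequence in $U(\mathcal N)$. Every other unitary is then reached by approximation in $\|\cdot\|_2$. The state sees this approximation, although it is not normal, because it agrees with $\tau$ on $\mathcal N$.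

**Lemma 5.** Let $\mathcal N\subseteq\mathcal M$ be II$_1$ factors, $\mathcal N$ with separable predual. Suppose there are a state $\varphi$ on $\mathcal M$ with $\varphi|_{\mathcal N}=\tau|_{\mathcal N}$ and projections $Q_l\in\mathcal M$ with $\varphi(Q_l)=1$ for all $l$ and $\tau(Q_l)\to0$. Then for each $\varepsilon\in(0,1)$ there is a projection $q\in\mathcal M$ with $\tau(q)\ge1-\varepsilon$ and $\varphi(u^*qu)=0$ for all $u\in U(\mathcal N)$. Consequently no finite sum $\sum u_j^*qu_j$ with $u_j\in U(\mathcal N)$ is invertible, and $\mathcal N\subseteq\mathcal M$ is not $C^*$-irreducible.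

*Proof.* **Step 1: construction of $q$.** Since $\mathcal N$ has separable predual, $L^2(\mathcal N)$ is separable, so there is a sequence $(g_i)_{i\ge1}$ that is $\|\cdot\|_2$-dense in $U(\mathcal N)$. Choose $l(i)$ with $\tau(Q_{l(i)})\le\varepsilon2^{-i}$ and put
$$q=1-\bigvee_{i\ge1}g_iQ_{l(i)}g_i^* .$$
By countable subadditivity $\tau(q)\ge1-\sum_i\varepsilon2^{-i}=1-\varepsilon$.

**Step 2: $\varphi$ vanishes on the countable orbit.** From $q\le1-g_iQ_{l(i)}g_i^*$ we get $g_i^*qg_i\le1-Q_{l(i)}$, so $\varphi(g_i^*qg_i)=0$ for every $i$.

**Step 3: $\varphi$ vanishes on the whole orbit.** Let $u\in U(\mathcal N)$. Write $u^*qu-g_i^*qg_i=(u-g_i)^*qu+g_i^*q(u-g_i)$ and apply Cauchy–Schwarz to each term: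
$$|\varphi(u^*qu)-\varphi(g_i^*qg_i)|\le2\,\varphi\big((u-g_i)^*(u-g_i)\big)^{1/2}=2\|u-g_i\|_2 .$$
The last equality holds because $(u-g_i)^*(u-g_i)\in\mathcal N$ and $\varphi|_{\mathcal N}=\tau$. By density the right side can be made as small as we like, so $\varphi(u^*qu)=0$.

**Step 4: consequences.** If $\sum u_j^*qu_j$ were invertible, it would be $\ge c1$ for some $c>0$, and applying $\varphi$ would give $0\ge c$. As $q\ne0$, (I) fails, and by Fact (a) the inclusion is not $C^*$-irreducible. $\square$

The last conclusion can also be seen without (a). Let $\mathcal D=C^*(\mathcal N,q)$. It is the closed span of words $y_0qy_1q\cdots qy_k$ with $k\ge0$ and $y_i\in\mathcal N$. So the closed ideal of $\mathcal D$ generated by $q$ is the closed span of the elements $yqz$ with $y\in\mathcal N$, $z\in\mathcal D$; since unitaries span $\mathcal N$, the elements $uqz$ with $u\in U(\mathcal N)$ suffice. Now $|\varphi(uqz)|^2\le\varphi(uqu^*)\varphi(z^*z)=0$. So the state $\varphi$ vanishes on this ideal, which is therefore proper. It contains $q\ne0$, so the intermediate algebra $\mathcal D$ is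 not simple.

## Arcs of the circle in a crossed product by $\mathbb Z$

Recall that $\mathcal M=\mathcal N\rtimes_\alpha\mathbb Z$ is generated by $\mathcal N$ and a unitary $v$ with $vyv^*=\alpha(y)$ for $y\in\mathcal N$. It carries a faithful normal conditional expectation $E$ onto $\mathcal N$ with $E(v^n)=0$ for $n\ne0$. By uniqueness of the trace of $\mathcal N$, $\alpha$ preserves it, and $\tau\circ E$ is a faithful normal tracial state on $\mathcal M$, again written $\tau$. An element $x\in\mathcal M$ is determined by its coefficients $x_n=E(xv^{-n})$. Indeed, if all $x_n=0$, then $\tau(xv^{-n}y)=\tau(x_ny)=0$ for all $n$ and $y\in\mathcal N$, and the elements $v^{-n}y$ span a $\sigma$-weakly dense subspace.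

*Proof of Theorem B.* **Step 1: the relative commutant is trivial.** We show this in order to apply Theorem A. Let $x\in\mathcal N'\cap\mathcal M$ and $y\in\mathcal N$. The $n$-th coefficient of $yx$ is $yx_n$. That of $xy$ is $E(xyv^{-n})=E(xv^{-n}\alpha^n(y))=x_n\alpha^n(y)$. So
$$yx_n=x_n\alpha^n(y)\qquad(y\in\mathcal N).$$
Then $yx_nx_n^*=x_n\alpha^n(y)x_n^*=x_n(x_n\alpha^n(y^*))^*=x_n(y^*x_n)^*=x_nx_n^*y$, so $x_nx_n^*$ is a scalar. If $n\ne0$ and $x_n\ne0$, a multiple $w$ of $x_n$ satisfies $ww^*=1$. It is unitary because $\mathcal N$ is finite, and $\alpha^n(y)=w^*yw$ is inner, a contradiction. So $x_n=0$ for $n\neq0$, while $x_0\in\mathcal N'\cap\mathcal N=\mathbb C$. Hence $\mathcal N'\cap\mathcal M=\mathbb C$. In particular the center of $\mathcal M$ is trivial, and $\mathcal M$ is a II$_1$ factor. By Theorem A, (J) holds.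

**Step 2: the von Neumann algebra of $v$ is independent of $\mathcal N$.** We look for projections that $E$ sends to scalars. Since $\tau(v^n)=0$ for $n\neq0$, $\{v\}''\cong L^\infty(\mathbb T,\text{Haar})$. Since $E(v^n)=\tau(v^n)1$ for all $n$, linearity and normality give $E(b)=\tau(b)1$ for all $b\in\{v\}''$.

**Step 3: a singular state that restricts to $\tau$.** Let $I_1\supset I_2\supset\cdots$ be arcs of Haar measure $2^{-k}$ and $Q_k=1_{I_k}(v)$, so $\tau(Q_k)=2^{-k}$. Let $\varphi_k(x)=2^k\tau(Q_kx)$, a state on $\mathcal M$. For $y\in\mathcal N$,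
$$\varphi_k(y)=2^k\tau(E(Q_ky))=2^k\tau(E(Q_k)y)=\tau(y).$$
For $m\ge k$ we have $Q_m\le Q_k$, so $\varphi_m(Q_k)=1$. A weak$^*$ cluster point $\varphi$ of $(\varphi_k)$ therefore satisfies $\varphi|_{\mathcal N}=\tau$ and $\varphi(Q_k)=1$ for all $k$.

**Step 4: conclusion.** Lemma 5 with $\varepsilon=\frac12$ gives a projection $q$ with $\tau(q)\ge\frac12$ such that no finite sum $\sum u_j^*qu_j$ is invertible, and shows that $\mathcal N\subseteq\mathcal M$ is not $C^*$-irreducible. Proposition 3 with $f=p=q$ gives $u\in U(\mathcal N)$ with $\tau(q\vee u^*qu)=\min\{1,2\tau(q)\}=1$, that is, $q\vee u^*qu=1$. $\square$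

**A concrete instance.** Let $\mathcal N=R=\overline{\bigotimes}_{\mathbb Z}(M_2(\mathbb C),\mathrm{tr})$ and let $\alpha$ be the Bernoulli shift. We check that $\alpha^n$ is outer for $n\neq0$. If $x,y$ involve finitely many sites, then for large $k$ the elements $\alpha^{nk}(x)$ and $y$ live on disjoint sites, so $\tau(\alpha^{nk}(x)y)=\tau(x)\tau(y)$. By $\|\cdot\|_2$-approximation, $\tau(\alpha^{nk}(x)y)\to\tau(x)\tau(y)$ as $k\to\infty$ for all $x,y\in R$. If $\alpha^n=\mathrm{Ad}\,w$, then $\alpha^n(w)=w$, so $1=\tau(\alpha^{nk}(w)w^*)\to|\tau(w)|^2$. Equality in Cauchy–Schwarz shows that $w$ is scalar, so $\alpha^n=\mathrm{id}$, which is false since $\alpha^n$ moves site $0$ to another site. Both $R$ and $R\rtimes_\alpha\mathbb Z$ are hyperfinite II$_1$ factors, the latter by Connes's theorem, since $\mathbb Z$ is amenable. So the answer to the question is **no**, already for $R\subseteq R\rtimes_\alpha\mathbb Z$.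

**Why one arc may not be enough.** Let $\beta$ be the Bernoulli shift on $R$, and let $\mathcal N=R\otimes M_2(\mathbb C)$ and $\alpha=\beta\otimes\mathrm{Ad}\,d$ with $d=\mathrm{diag}(1,-1)$. If $\alpha^n=\mathrm{Ad}\,W$ with $n\neq0$, then $\beta^n\otimes\mathrm{id}=\mathrm{Ad}(W(1\otimes d^{-n}))$. The implementing unitary commutes with $1\otimes M_2(\mathbb C)$, so it lies in $R\otimes1$, and $\beta^n$ would be inner. So Theorem B applies. Let $u=1\otimes\begin{pmatrix}0&1\\1&0\end{pmatrix}$. Then $\alpha(u)=-u$ and $u^*vu=u^*\alpha(u)v=-v$. For an arc $I$ of measure $\frac14$ and $Q=1_I(v)$ we get $u^*Qu=1_I(-v)=1_{-I}(v)\perp Q$, so $q_0=1-Q$ satisfies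
$$q_0+u^*q_0u=2-(Q+u^*Qu)\ge1 .$$
So removing a single arc gives nothing here, and the infinite join in Lemma 5 has a purpose.

## Finite index: the state is dominated by the trace

**Modules and index.** Let $\mathcal P$ be a II$_1$ factor and $H$ a left $\mathcal P$-module, that is, a Hilbert space with a normal unital representation of $\mathcal P$. If $H$ is isomorphic to a submodule of $L^2(\mathcal P)^{\oplus n}$ for some finite $n$, then $\dim_{\mathcal P}H$ is the value of the trace $\mathrm{Tr}\otimes\tau$ at the corresponding projection in the commutant $M_n(\mathcal P)$ (acting from the right); otherwise $\dim_{\mathcal P}H=\infty$. The index is $[\mathcal M:\mathcal N]=\dim_{\mathcal N}L^2(\mathcal M)$. For example, for $\mathcal M=\mathcal N\rtimes\mathbb Z/2$ with an outer action we have $L^2(\mathcal M)=L^2(\mathcal N)\oplus L^2(\mathcal N)v$ and the index is $2$. For $\mathcal M=\mathcal N\rtimes_\alpha\mathbb Z$ as in Theorem B, $L^2(\mathcal M)$ contains infinitely many orthogonal copies $L^2(\mathcal N)v^n$ of $L^2(\mathcal N)$, so the index is infinite.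

By Pimsner–Popa (*Entropy and index for subfactors*, Ann. Sci. ENS 1986), if $[\mathcal M:\mathcal N]<\infty$ then
$$E(x)\ge\lambda x\quad(x\in\mathcal M_+),\qquad\lambda=[\mathcal M:\mathcal N]^{-1}>0. \tag{5}$$
For $\mathcal N\rtimes_\sigma\mathbb Z/2$ and the projection $p=\frac12(1+v)$ this says $\frac12\ge\frac12p$, which is clear.

*Proof of Theorem C, first statement.* Let $\mathcal N'\cap\mathcal M=\mathbb C$ and $[\mathcal M:\mathcal N]<\infty$, and suppose (I) fails for a projection $p\neq0$.

**Step 1: a dominated state.** We show that the state of Lemma 4 must be normal. Lemma 4 gives $\psi$ with $\psi|_{\mathcal N}=\tau$ and $\psi(u^*pu)=0$ for all $u\in U(\mathcal N)$. By (5), for $x\in\mathcal M_+$,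
$$\psi(x)\le\lambda^{-1}\psi(E(x))=\lambda^{-1}\tau(E(x))=\lambda^{-1}\tau(x).$$

**Step 2: a density.** We write $\psi=\tau(a\,\cdot)$ with $a\in\mathcal M_+$. By Cauchy–Schwarz and Step 1, $|\psi(y^*x)|\le\lambda^{-1}\|x\|_2\|y\|_2$. So there is a bounded positive operator $A$ on $L^2(\mathcal M)$ with $\psi(y^*x)=\langle Ax,y\rangle$ for $x,y\in\mathcal M$. For $z\in\mathcal M$, $\langle Azx,y\rangle=\psi(y^*zx)=\langle Ax,z^*y\rangle=\langle zAx,y\rangle$, so $A$ commutes with left multiplication. Hence $A$ is right multiplication by some $a\in\mathcal M$, and $a\ge0$ because $A\ge0$. With $y=1$ we get $\psi(x)=\tau(xa)=\tau(ax)$.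

**Step 3: contradiction.** From $0=\psi(u^*pu)=\tau(a^{1/2}u^*pua^{1/2})$ we get $pua^{1/2}=0$, so $(u^*pu)a=0$ for all $u\in U(\mathcal N)$. Thus $l(a)$ is orthogonal to every $u^*pu$, hence to their join, which is $1$ by (2). So $a=0$, contradicting $\psi(1)=1$. So (I) holds, and by Fact (a) the inclusion is $C^*$-irreducible. $\square$

## Infinite index: small cyclic projections

For the converse we need, for a general inclusion of infinite index, what the arcs gave in the crossed product: states that restrict to $\tau$ on $\mathcal N$ and are carried by projections of small trace. There is no circle any more. What replaces it is room in $L^2(\mathcal M)$. We begin with two remarks on modules.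

First, *if $\dim_{\mathcal P}H=\infty$, then $H$ contains $k$ mutually orthogonal copies of $L^2(\mathcal P)$ for every $k$.* Otherwise let $m<k$ be the greatest number of mutually orthogonal copies in $H$, and let $K$ be the orthogonal complement of $m$ such copies. Then $K$ contains no copy of $L^2(\mathcal P)$. The commutant of $\mathcal P$ on $K\oplus L^2(\mathcal P)$ is a factor, so the projections onto the two summands are comparable in it. The partial isometries involved are module maps. So either $L^2(\mathcal P)$ embeds in $K$, which is excluded, or $K$ embeds in $L^2(\mathcal P)$. Then $H$ embeds in $L^2(\mathcal P)^{\oplus(m+1)}$ and has finite dimension, a contradiction.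

Second, *cutting down by a projection does not change the index:* $[e\mathcal Me:e\mathcal Ne]=[\mathcal M:\mathcal N]$ for non-zero projections $e\in\mathcal N$ (Jones, Invent. Math. 1983). We need only that infinite index stays infinite when $e=e_{11}$ for matrix units $(e_{ij})_{i,j\le k}$ in $\mathcal N$ with $\sum e_{ii}=1$. Here is the reason. Suppose there is an isometric $e\mathcal Ne$-module map $V:eL^2(\mathcal M)e\to(eL^2(\mathcal N)e)^{\oplus n}$. Then $\zeta\mapsto\sum_ie_{i1}V(e_{1i}\zeta)$ maps $L^2(\mathcal M)e$ to $(L^2(\mathcal N)e)^{\oplus n}$. It is isometric, since $\sum_i\|e_{1i}\zeta\|^2=\|\zeta\|^2$. It is $\mathcal N$-linear, since for $x\in\mathcal N$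
$$\sum_ie_{i1}V(e_{1i}x\zeta)=\sum_{i,j}e_{i1}V(e_{1i}xe_{j1}\,e_{1j}\zeta)=\sum_{i,j}e_{ii}xe_{j1}V(e_{1j}\zeta)=x\sum_je_{j1}V(e_{1j}\zeta).$$
And $L^2(\mathcal M)=\bigoplus_jL^2(\mathcal M)e_{jj}$ is a sum of $k$ copies of $L^2(\mathcal M)e$, through right multiplication by $e_{j1}$. So $L^2(\mathcal M)$ embeds in $L^2(\mathcal N)^{\oplus nk}$ and the index is finite.

**Lemma 6.** Let $[\mathcal M:\mathcal N]=\infty$. For each $k\ge1$ there are a normal state $\varphi_k$ on $\mathcal M$ with $\varphi_k|_{\mathcal N}=\tau|_{\mathcal N}$ and a projection $P_k\in\mathcal M$ with $\varphi_k(P_k)=1$ and $\tau(P_k)\le1/k$.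

*Proof.* **Step 1: $k$ independent vectors in a corner.** We place $k$ orthogonal copies of the trace vector in the $L^2$-space of a corner. Choose matrix units $(e_{ij})_{i,j\le k}$ in $\mathcal N$ with $\sum e_{ii}=1$, and put $e=e_{11}$, $\mathcal Q=e\mathcal Me$ and $\tau_e=k\tau|_{\mathcal Q}$, the trace of $\mathcal Q$. By the second remark, $L^2(\mathcal Q,\tau_e)$ has infinite dimension as a left $e\mathcal Ne$-module. By the first remark there are isometric module maps $U_i:L^2(e\mathcal Ne)\to L^2(\mathcal Q)$, $i\le k$, with mutually orthogonal ranges. The images $\xi_i=U_i(e)$ of the vector given by the unit $e$ satisfy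
$$\langle y\xi_i,\xi_j\rangle=\delta_{ij}\tau_e(y)\qquad(y\in e\mathcal Ne).$$

**Step 2: the state.** We combine the $\xi_i$ into one vector on which $\mathcal N$ sees the trace. The map $x\mapsto(e_{1i}xe_{j1})_{ij}$ identifies $\mathcal M$ with $M_k(\mathcal Q)$; it is multiplicative because $\sum_je_{j1}e_{1j}=1$. So $\mathcal M$ acts on $L^2(\mathcal Q)^{\oplus k}$, and there $\mathcal M$ is the commutant of the diagonal right action of $\mathcal Q$. Put $\xi=(\xi_1,\dots,\xi_k)$, so that $\|\xi\|^2=k$, and let $\varphi_k(x)=\frac1k\langle x\xi,\xi\rangle$, a normal state. For $x\in\mathcal N$ the entries $e_{1i}xe_{j1}$ lie in $e\mathcal Ne$, so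
$$\varphi_k(x)=\tfrac1k\sum_{i,j}\langle e_{1i}xe_{j1}\xi_j,\xi_i\rangle=\tfrac1k\sum_i\tau_e(e_{1i}xe_{i1})=\sum_i\tau(xe_{ii})=\tau(x).$$

**Step 3: the projection.** Let $P_k$ be the projection onto $\overline{\xi\mathcal Q}$. Its range is invariant under the right action of $\mathcal Q$, so $P_k$ commutes with that action and $P_k\in\mathcal M$. Since $P_k\xi=\xi$, $\varphi_k(P_k)=1$.

**Step 4: its trace.** We compare $P_k$ with $e$. The functional $b\mapsto\langle\xi b,\xi\rangle$ on $\mathcal Q$ is normal and positive. A normal positive functional on a II$_1$ factor comes from a vector in its $L^2$-space, so there is $\eta\in L^2(\mathcal Q)$ with $\langle\eta b,\eta\rangle=\langle\xi b,\xi\rangle$ for $b\in\mathcal Q$. Hence $\xi b\mapsto(\eta b,0,\dots,0)$ is isometric. Extended by $0$ on $(\xi\mathcal Q)^\perp$, it is a partial isometry that commutes with the right action of $\mathcal Q$, so it lies in $\mathcal M$. Its initial projection is $P_k$. Its final projection lies under the projection onto the first coordinate, which is the image of $e\in\mathcal M$, because $e_{1i}ee_{j1}=\delta_{i1}\delta_{j1}e$.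 So $\tau(P_k)\le\tau(e)=1/k$. $\square$

*Proof of Theorem C, second statement.* Let $\mathcal N$ have separable predual and let $\mathcal N\subseteq\mathcal M$ be $C^*$-irreducible.

**Step 1: the relative commutant.** By Fact (a), (I) holds. For a non-zero projection $p\in\mathcal N'\cap\mathcal M$, (I) gives $np\ge1$ for some $n$, so $p=1$. Hence $\mathcal N'\cap\mathcal M=\mathbb C$.

**Step 2: the index.** Suppose $[\mathcal M:\mathcal N]=\infty$. We build the input of Lemma 5 from Lemma 6. Let $\varphi$ be a weak$^*$ cluster point of $(\varphi_{2^m})_{m\ge1}$, and put $Q_l=\bigvee_{m\ge l}P_{2^m}$ for $l\ge1$. Then $\varphi|_{\mathcal N}=\tau$ and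
$$\tau(Q_l)\le\sum_{m\ge l}2^{-m}=2^{1-l}\to0 .$$
For $m\ge l$ we have $P_{2^m}\le Q_l$, so $\varphi_{2^m}(Q_l)=1$; hence $\varphi(Q_l)=1$ for all $l$. By Lemma 5 the inclusion is not $C^*$-irreducible, a contradiction. So $[\mathcal M:\mathcal N]<\infty$. $\square$

*Proof of Theorem C, last statement.* Let $\mathcal N$ have separable predual. By Theorem A, (J) means $\mathcal N'\cap\mathcal M=\mathbb C$. By the first two statements, $C^*$-irreducibility means $\mathcal N'\cap\mathcal M=\mathbb C$ together with $[\mathcal M:\mathcal N]<\infty$. So (J) holds without $C^*$-irreducibility exactly when $\mathcal N'\cap\mathcal M=\mathbb C$ and $[\mathcal M:\mathcal N]=\infty$. $\square$
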